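\title{Permutations of an infinite set of reals without the axiom of choice}

\begin{abstract}
It is consistent with $\mathsf{ZF}$ that some infinite set $A$ admits a finite-to-one map from the set of all its permutations into $A$. We prove in $\mathsf{ZF}$ that no infinite set of cardinality at most $2^{\aleph_0}$ has this property. More generally, if an infinite set $A$ is Dedekind infinite or has a choice function on its nonempty finite subsets, then already the involutions of $A$ admit no finite-to-one map into $A$. The Dedekind infinite case is a diagonal argument iterated along the ordinals. In the Dedekind finite case the supposed map, restricted to transpositions, induces a preorder with finite lower cones, from which we read off an infinite sequence of distinct involutions. The hypothesis on $A$ cannot be dropped, and the target $A$ cannot be replaced by the set of finite subsets of $A$.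
\end{abstract}

\section{The question and the results}

We work in $\mathsf{ZF}$, without the axiom of choice. For a set $A$ let $\mathcal{S}(A)$ be the set of all permutations of $A$. The \emph{factorial} $\mathfrak{a}!$ of a cardinal $\mathfrak{a}$ is the cardinality of $\mathcal{S}(A)$ for any set $A$ of cardinality $\mathfrak{a}$. A map $f$ is \emph{finite-to-one} if each fiber $f^{-1}[\{z\}]$ is finite. For cardinals $\mathfrak{b}=|Y|$ and $\mathfrak{c}=|Z|$ we write $\mathfrak{b}\leqslant\mathfrak{c}$ if there is an injection from $Y$ into $Z$, and $\mathfrak{b}\leqslant_{\mathrm{fto}}\mathfrak{c}$ if there is a finite-to-one map from $Y$ into $Z$. Thus $\mathfrak{a}!\leqslant_{\mathrm{fto}}\mathfrak{a}$ says that each permutation of $A$ can be coded by a single point of $A$, with only finitely many permutations sharing a code.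

If $A$ is finite and nonempty, a constant map does this. If $A$ is infinite and the axiom of choice holds, it is impossible, by a two-step argument. First, $|A|=|A\times2|$, so $A$ splits into $|A|$ disjoint pairs; swapping the pairs in a given subfamily and fixing all other points shows $2^{|A|}\leqslant|A|!$. Second, given a finite-to-one map $\mathcal{S}(A)\to A$, enumerate every fiber to get $|A|!\leqslant|A|\cdot\aleph_0=|A|$. Together these contradict Cantor's theorem. Both steps use choice, the first to split $A$ into pairs and the second to enumerate all fibers at once, and the conclusion itself depends on choice: it is known to be consistent with $\mathsf{ZF}$ that $\mathfrak{a}!\leqslant_{\mathrm{fto}}\mathfrak{a}$ for some infinite cardinal $\mathfrak{a}$. We take this fact as given and call it the \emph{consistency result}; it is used only in Proposition~\ref{prop:sharp}(a). How small or how concrete can such a cardinal be? The following question comes from Shen and Yuan~\cite{SY}.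

\begin{quote}
\emph{Is it consistent with $\mathsf{ZF}$ that there is an infinite cardinal $\mathfrak{a}\leqslant2^{\aleph_0}$ with $\mathfrak{a}!\leqslant_{\mathrm{fto}}\mathfrak{a}$?}
\end{quote}

There is a reason to guess yes. Let $\operatorname{fin}(A)$ be the set of finite subsets of $A$. A finite-to-one map $\mathcal{S}(A)\to A$ could be obtained by composing finite-to-one maps $\mathcal{S}(A)\to\operatorname{fin}(A)$ and $\operatorname{fin}(A)\to A$. The first exists when $A$ has so few permutations that each moves only finitely many points; the second says that finite sets can be coded by points. Both properties occur among infinite sets of reals that contain no infinite sequence of distinct points (Proposition~\ref{prop:sharp}(b) and Remark~\ref{rem:fin}). But they work against each other: a coding of pairs by points produces many permutations. The answer to the question is no.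

\begin{theorem}\label{thm:reals}
$\mathsf{ZF}$ proves: if $A$ is infinite and $|A|\leqslant2^{\aleph_0}$, then there is no finite-to-one map $\mathcal{S}(A)\to A$.
\end{theorem}

The only property of the reals that matters is their linear order, and only through the ability to pick a point from each finite set. Moreover, very special permutations suffice. Let $\mathcal{I}(A)$ be the set of all $\sigma\in\mathcal{S}(A)$ with $\sigma\circ\sigma=\mathrm{id}$; we call these \emph{involutions}, counting the identity as one. A set is \emph{Dedekind infinite} if $\omega$ injects into it, and \emph{Dedekind finite} otherwise.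

\begin{theorem}\label{thm:main}
Let $A$ be an infinite set such that either
\begin{enumerate}
\item[(i)] $A$ is Dedekind infinite, or
\item[(ii)] there is a choice function on the nonempty finite subsets of $A$, that is, a function $c$ with $c(F)\in F$ for all nonempty $F\in\operatorname{fin}(A)$ (for example, $A$ is linearly orderable).
\end{enumerate}
Then there is no finite-to-one map $\mathcal{I}(A)\to A$. Hence $|A|!\not\leqslant_{\mathrm{fto}}|A|$.
\end{theorem}

\begin{proposition}\label{prop:sharp}
\leavevmode
\begin{enumerate}
\item[(a)] The hypothesis ``\textup{(i)} or \textup{(ii)}'' in Theorem~\ref{thm:main} cannot be dropped. Any infinite set $A$ with $|A|!\leqslant_{\mathrm{fto}}|A|$ is Dedekind finite, has no choice function on its nonempty finite subsets, and in particular is not linearly orderable.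
\item[(b)] The target $A$ cannot be replaced by $\operatorname{fin}(A)$: in the basic Cohen model there is an infinite $A\subseteq{}^{\omega}2$ with a finite-to-one map $\mathcal{S}(A)\to\operatorname{fin}(A)$.
\end{enumerate}
\end{proposition}

Section~\ref{sec:tools} collects three tools and derives Theorem~\ref{thm:reals} from Theorem~\ref{thm:main}. The proof of Theorem~\ref{thm:main} splits according to whether $A$ is Dedekind infinite (Section~\ref{sec:inf}) or Dedekind finite (Section~\ref{sec:fin}); the second case contains the main idea. Section~\ref{sec:sharp} proves Proposition~\ref{prop:sharp}.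

\section{Finite-to-one maps, matchings and first differences}\label{sec:tools}

A set is \emph{finite} if it is in bijection with a natural number, and \emph{infinite} otherwise. Without choice it remains true that a finite union of finite sets is finite, that a finite set has finitely many subsets and permutations, and that an infinite set has finite subsets of every size. An infinite set may, however, be Dedekind finite; Remark~\ref{rem:fin} gives examples.

\begin{lemma}\label{lem:fto}
\leavevmode
\begin{enumerate}
\item[(a)] Injections are finite-to-one, and restrictions and compositions of finite-to-one maps are finite-to-one.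
\item[(b)] If $g\colon Y\to Z$ is finite-to-one and $Y$ is Dedekind infinite, then $Z$ is Dedekind infinite.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) For compositions, a fiber of $g'\circ g$ is the union of the fibers of $g$ over the points of one fiber of $g'$, hence a finite union of finite sets.

(b) Let $t\colon\omega\to Y$ be injective. By (a), $g\circ t$ is finite-to-one, so its range is infinite, since otherwise $\omega$ would be a finite union of finite sets. Let $M$ be the set of $k\in\omega$ with $g(t(k))\neq g(t(i))$ for all $i<k$. Then $g\circ t$ maps $M$ bijectively onto the range of $g\circ t$, so $M$ is an infinite subset of $\omega$, and listing $M$ in increasing order gives an injection $\omega\to Z$.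
\end{proof}

All involutions in this paper arise as follows. Let $[A]^2$ be the set of $2$-element subsets of $A$. A \emph{matching} in $A$ is a set $T\subseteq[A]^2$ whose members are pairwise disjoint. It determines the involution $\tau_T\in\mathcal{I}(A)$ that swaps the two points of each member of $T$ and fixes all other points. Since $T=\{\{a,\tau_T(a)\}:\tau_T(a)\neq a\}$, the map $T\mapsto\tau_T$ is injective. Every subset of a matching is a matching, so a matching $T$ embeds the power set $\mathcal{P}(T)$ in $\mathcal{I}(A)$. In both cases of Theorem~\ref{thm:main} the task is to find a rich enough matching without making arbitrary choices.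

The third tool orders families of sets canonically.

\begin{lemma}\label{lem:lex}
Let $(L,<)$ be a linear order and let $\mathcal{F}\subseteq\mathcal{P}(L)$. Suppose that $<$ is a well-order or that all members of $\mathcal{F}$ are finite. For $X,Y\in\mathcal{F}$ put $X\lhd Y$ if $X\neq Y$ and $\min(X\triangle Y)\in Y$. Then $\lhd$ is a linear order on $\mathcal{F}$.
\end{lemma}

\begin{proof}
Either assumption guarantees that the minimum exists. It lies in exactly one of $X$ and $Y$, so exactly one of $X\lhd Y$, $Y\lhd X$ holds when $X\neq Y$. For transitivity let $X\lhd Y\lhd Z$, $z_1=\min(X\triangle Y)$ and $z_2=\min(Y\triangle Z)$. Then $z_1\in Y$ and $z_2\notin Y$, so $z_1\neq z_2$. Let $z$ be the smaller of the two; below $z$ the three sets agree. If $z=z_1$, then $z\notin X$ and $z\in Y$, and $z\in Z$ because $Y$ and $Z$ agree below $z_2$. If $z=z_2$, then $z\in Z$ and $z\notin Y$, and $z\notin X$ because $X$ and $Y$ agree below $z_1$. In both cases $z=\min(X\triangle Z)\in Z$.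
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:reals} from Theorem~\ref{thm:main}]
Since $|A|\leqslant2^{\aleph_0}$, the set $A$ injects into $\mathcal{P}(\omega)$, which is linearly ordered by Lemma~\ref{lem:lex}. So $A$ is linearly orderable, and $c(F)=\min F$ witnesses (ii). A finite-to-one map on $\mathcal{S}(A)$ would restrict to a finite-to-one map on $\mathcal{I}(A)$.
\end{proof}

\section{Dedekind infinite sets: a diagonal argument along the ordinals}\label{sec:inf}

\begin{proposition}\label{prop:inf}
If $A$ is Dedekind infinite, there is no finite-to-one map $\mathcal{I}(A)\to A$.
\end{proposition}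

Consider first $A=\omega$, and suppose that $f\colon\mathcal{I}(\omega)\to\omega$ is finite-to-one. The pairs $t(\xi,i)=\{2^{\xi}3^{i},\,2^{\xi}3^{i}5\}$ for $(\xi,i)\in\omega\times\omega$ form a matching, so each $X\subseteq\omega\times\omega$ gives an involution $\tau_{t[X]}$. For each $\xi$ only finitely many $X$ have $f(\tau_{t[X]})=\xi$, and Lemma~\ref{lem:lex} lists them in order as $X_{\xi,0},X_{\xi,1},\dots$. A set $Z$ that disagrees with $X_{\xi,i}$ at the point $(\xi,i)$, for all relevant $\xi$ and $i$, leaves no possible value for $f(\tau_{t[Z]})$. The row $\{\xi\}\times\omega$ provides room to diagonalize against the whole fiber over $\xi$.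

For a general $A$ this argument can be run inside a well-ordered part of $A$, but it then yields no contradiction: it shows only that $f(\tau_{t[Z]})$ lies outside that part. So we gain a new point, add it to the well-ordered part, and repeat. The process must stop by \emph{Hartogs' theorem}, a theorem of $\mathsf{ZF}$: for every set $A$ there is an ordinal that does not inject into $A$. The difficulty is that the step is repeated transfinitely often, so it must be given by a definition. In particular we need, uniformly for all infinite ordinals $\alpha$, a matching in $\alpha$ indexed by $\alpha\times\omega$.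

\begin{lemma}\label{lem:code}
There is a definable assignment of an injection $p_\alpha\colon\alpha\times\omega\times2\to\alpha$ to each ordinal $\alpha\geqslant\omega$.
\end{lemma}

\begin{proof}
Every ordinal can be written uniquely as $\omega\delta+m$ with $m<\omega$. Write $\alpha=\omega\beta+n$ in this way; then $\beta\geqslant1$. Thus $\alpha$ consists of the blocks $\{\omega\delta+m:m<\omega\}$ for $\delta<\beta$ and a tail of $n$ points. We map each block into itself and absorb the tail into block $0$. With $\langle m,i,\varepsilon\rangle=2^m3^i5^\varepsilon$, put
\[
p_\alpha(\omega\delta+m,i,\varepsilon)=\omega\delta+\langle m+n,i,\varepsilon\rangle\quad(\delta<\beta),\qquad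
p_\alpha(\omega\beta+m,i,\varepsilon)=\langle m,i,\varepsilon\rangle\quad(m<n).
\]
Each clause is injective, because the value determines its block and its triple. A value of the first clause can equal a value of the second only in block $0$, and there the first coordinates of the triples satisfy $m+n\geqslant n$ in the first clause and $m<n$ in the second.
\end{proof}

\begin{lemma}\label{lem:escape}
Let $f\colon\mathcal{I}(A)\to A$ be finite-to-one. There is a function $\Phi$, defined from $f$, that assigns to every injection $s\colon\alpha\to A$ with $\alpha\geqslant\omega$ an ordinal a point $\Phi(s)\in A\setminus\operatorname{ran}(s)$.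
\end{lemma}

\begin{proof}
For $(\xi,i)\in\alpha\times\omega$ let $t(\xi,i)=\{s(p_\alpha(\xi,i,0)),\,s(p_\alpha(\xi,i,1))\}$. As $s\circ p_\alpha$ is injective, these are $2$-element sets, disjoint for distinct $(\xi,i)$. Hence $X\mapsto\tau_{t[X]}$ is an injection of $\mathcal{P}(\alpha\times\omega)$ into $\mathcal{I}(A)$, and for each $\xi<\alpha$ the set
\[
P_\xi=\{X\subseteq\alpha\times\omega: f(\tau_{t[X]})=s(\xi)\}
\]
is finite. Well-order $\alpha\times\omega$ lexicographically, let $\lhd$ be the linear order on $\mathcal{P}(\alpha\times\omega)$ given by Lemma~\ref{lem:lex}, and let $X_{\xi,0}\lhd\dots\lhd X_{\xi,|P_\xi|-1}$ be the members of $P_\xi$. Put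
\[
Z=\{(\xi,i)\in\alpha\times\omega: i<|P_\xi|\text{ and }(\xi,i)\notin X_{\xi,i}\}.
\]
If $i<|P_\xi|$, then $(\xi,i)$ lies in exactly one of $Z$ and $X_{\xi,i}$, so $Z\neq X_{\xi,i}$. Thus $Z$ belongs to no $P_\xi$, and $\Phi(s)=f(\tau_{t[Z]})$ is not in the range of $s$. Every object above is defined outright from $f$ and $s$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:inf}]
Suppose that $f\colon\mathcal{I}(A)\to A$ is finite-to-one. Let $s_0\colon\omega\to A$ be an injection; hypothesis (i) is used only here, to start the recursion. Let $\eta$ be an ordinal that does not inject into $A$; then $\eta>\omega$. Define $s\colon\eta\to A$ by transfinite recursion: $s(k)=s_0(k)$ for $k<\omega$, and $s(\alpha)=\Phi(s{\restriction}\alpha)$ for $\omega\leqslant\alpha<\eta$. By induction each $s{\restriction}\alpha$ is injective, so that $\Phi$ applies: the new value $s(\alpha)$ avoids all earlier ones, and injectivity passes to limits. So $s$ injects $\eta$ into $A$, a contradiction.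
\end{proof}

\section{Dedekind finite sets: involutions from a coding of pairs}\label{sec:fin}

Now let $A$ be Dedekind finite, so that there is no infinite well-ordered part in which to diagonalize. Lemma~\ref{lem:fto}(b) offers another target: if $f\colon\mathcal{I}(A)\to A$ is finite-to-one, then $\mathcal{I}(A)$ is Dedekind finite too, and it suffices to produce an infinite sequence of distinct involutions. Such a sequence need not exist for an arbitrary Dedekind finite set with a choice function (Remark~\ref{rem:fin}), so it has to be built from $f$. The only involutions that we know in advance to be plentiful are the transpositions $(a\ b)=\tau_{\{\{a,b\}\}}$, and on them $f$ is a finite-to-one coding of pairs by points. That is all we need.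

\begin{proposition}\label{prop:fin}
Let $A$ be infinite and Dedekind finite, let $c$ be a choice function on the nonempty finite subsets of $A$, and let $h\colon[A]^2\to A$ be finite-to-one. Then $\mathcal{I}(A)$ is Dedekind infinite.
\end{proposition}

\begin{proof}[Proof of Theorem~\ref{thm:main} from Propositions~\ref{prop:inf} and~\ref{prop:fin}]
Suppose that $f\colon\mathcal{I}(A)\to A$ is finite-to-one. By Proposition~\ref{prop:inf}, $A$ is Dedekind finite, so (ii) holds. The map $h(\{a,b\})=f((a\ b))$ is finite-to-one by Lemma~\ref{lem:fto}(a). By Proposition~\ref{prop:fin}, $\mathcal{I}(A)$ is Dedekind infinite, and then so is $A$ by Lemma~\ref{lem:fto}(b), a contradiction. The last sentence of the theorem follows by restricting a map on $\mathcal{S}(A)$ to $\mathcal{I}(A)$.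
\end{proof}

\subsection*{Two examples}

To prove Proposition~\ref{prop:fin} it is enough to find a matching $T$ and a map from $T$ onto an infinite set $K\subseteq\omega$: the fibers $T_k$ $(k\in K)$ are distinct matchings and give distinct involutions $\tau_{T_k}$. The pairs of $T$ cannot be picked one after another, since $A$ has no infinite sequence of distinct points; they have to be given by a rule. The natural rule is to fix a point $e$ and to pair $a$ with $d(a)=h(\{a,e\})$. The first example shows the rule at work, the second shows how it can fail.

\begin{example}\label{ex:union}
Let $S$ be any infinite set, $A=\operatorname{fin}(S)$ and $h(\{a,b\})=a\cup b$. This $h$ is finite-to-one, since $h(\{a,b\})=y$ forces $a,b\in\mathcal{P}(y)$. Fix $x\in S$, let $e=\{x\}$, and let $B=\{a\in A:e\not\subseteq a\}$. For $a\in B$ we have $d(a)=a\cup\{x\}$. This set contains $e$, so it lies outside $B$; also $d$ is injective on $B$. Hence the pairs $\{a,a\cup\{x\}\}$ $(a\in B)$ form a matching. Sort them by the size of the larger set: for $k\geqslant1$ let $\sigma_k$ swap $a$ and $a\cup\{x\}$ for all $a\in B$ with $|a|=k-1$. For instance, $\sigma_1$ swaps $\varnothing$ with $\{x\}$, and $\sigma_2$ swaps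 $\{z\}$ with $\{z,x\}$ for all $z\neq x$ at once. As $S$ is infinite, $B$ has members of every size, so $\sigma_1,\sigma_2,\dots$ are distinct involutions.
\end{example}

Three features of inclusion made this work. The value $h(\{a,e\})$ lies above both $a$ and $e$, so $d$ sends points \emph{not} above $e$ to points above $e$. Each point has finitely many points below it, which gives a rank in $\omega$. And the rank is unbounded on the points not above $e$.

\begin{example}\label{ex:max}
Let $A=\omega$ and $h(\{a,b\})=\max\{a,b\}$; the fiber over $y$ has $y$ elements. The usual order of $\omega$ has the first two features. But for every $e$ only finitely many points fail to lie above $e$, and for $a>e$ we have $d(a)=a$, so the rule produces no pair.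
\end{example}

We now construct, from an arbitrary $h$, a relation with the first two features, and show that the collapse seen in Example~\ref{ex:max} is impossible in a Dedekind finite set. For the rest of the section, $A$, $c$ and $h$ are as in Proposition~\ref{prop:fin}.

\subsection*{Countable unions of finite sets}

\begin{lemma}\label{lem:union}
Let $A$ be a Dedekind finite set with a choice function $c$ on its nonempty finite subsets. If $(E_n)_{n\in\omega}$ is a sequence of finite subsets of $A$, then $\bigcup_nE_n$ is finite.
\end{lemma}

\begin{proof}
Every finite $F\subseteq A$ has an enumeration defined from $c$: take $x_0=c(F)$, then $x_1=c(F\setminus\{x_0\})$, and so on until $F$ is exhausted. For $x\in\bigcup_nE_n$ let $n(x)$ be the least $n$ with $x\in E_n$, and let $i(x)$ be the position of $x$ in the enumeration of $E_{n(x)}$. The map $x\mapsto2^{n(x)}3^{i(x)}$ is a bijection of $\bigcup_nE_n$ with a subset $M$ of $\omega$. If $M$ were infinite, listing it in increasing order would inject $\omega$ into $A$.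
\end{proof}

Both hypotheses enter: $c$ enumerates all the sets $E_n$ simultaneously, which is the step that would otherwise need countably many choices, and Dedekind finiteness turns ``countable'' into ``finite''.

\subsection*{The preorder induced by $h$}

We want $a,b$ to lie below $h(\{a,b\})$, and we take the smallest reflexive and transitive relation with this property. Call $C\subseteq A$ \emph{closed} if $p\subseteq C$ for every $p\in[A]^2$ with $h(p)\in C$. For $b\in A$ let
\[
E_0(b)=\{b\},\qquad E_{n+1}(b)=E_n(b)\cup\bigcup\{p\in[A]^2:h(p)\in E_n(b)\},\qquad \operatorname{cl}(b)=\bigcup_{n}E_n(b).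
\]
The set $\operatorname{cl}(b)$ is closed: if $h(p)\in E_n(b)$, then $p\subseteq E_{n+1}(b)$. It is contained in every closed set $C$ with $b\in C$, since $E_n(b)\subseteq C$ by induction on $n$. Write $a\preccurlyeq b$ for $a\in\operatorname{cl}(b)$: the point $a$ is reached from $b$ by finitely many decodings. In Example~\ref{ex:union} this relation is inclusion, because $h(\{a,b\})=b$ for $a\subsetneq b$ and $\mathcal{P}(b)$ is closed; in Example~\ref{ex:max} it is the usual order.

\begin{lemma}\label{lem:order}
\leavevmode
\begin{enumerate}
\item[(a)] The relation $\preccurlyeq$ is reflexive and transitive, and $a,b\preccurlyeq h(\{a,b\})$ whenever $a\neq b$.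
\item[(b)] Each $\operatorname{cl}(b)$ is finite, and the \emph{rank} $r(b)=|\operatorname{cl}(b)|\in\omega$ satisfies $r(a)\leqslant r(b)$ whenever $a\preccurlyeq b$.
\item[(c)] Every nonempty finite $E\subseteq A$ is contained in $\operatorname{cl}(y)$ for some $y\in A$. Hence $r$ is unbounded on $A$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $b\in E_0(b)$. If $a\preccurlyeq b$, then $\operatorname{cl}(b)$ is a closed set containing $a$, so $\operatorname{cl}(a)\subseteq\operatorname{cl}(b)$; this is transitivity. If $y=h(\{a,b\})$, then $\{a,b\}\subseteq E_1(y)$.

(b) Each $E_n(b)$ is finite by induction: if $E_n(b)$ is finite, only finitely many $p$ have $h(p)\in E_n(b)$, because $h$ is finite-to-one. By Lemma~\ref{lem:union}, $\operatorname{cl}(b)$ is finite. Monotonicity of $r$ follows from $\operatorname{cl}(a)\subseteq\operatorname{cl}(b)$.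

(c) We use induction on $|E|$. If $E=\{a\}$, take $y=a$. Let $E\subseteq\operatorname{cl}(b)$ and $a\in A$. If $a=b$, then $E\cup\{a\}\subseteq\operatorname{cl}(b)$. Otherwise let $y=h(\{a,b\})$; by (a), $a\preccurlyeq y$ and every point of $E$ lies below $b$ and hence below $y$. Finally $E\subseteq\operatorname{cl}(y)$ gives $r(y)\geqslant|E|$, and the infinite set $A$ has finite subsets of every size.
\end{proof}

For $e\in A$ let $B_e=\{a\in A:e\not\preccurlyeq a\}$ be the set of points not above $e$. The next lemma supplies the third feature. If it failed, every point would lie below all points of large enough rank; sorting the points by how large is ``large enough'' would write $A$ as a countable union of finite sets. This is exactly what happens in Example~\ref{ex:max}, where $B_e=\{0,\dots,e-1\}$, so the lemma depends on Dedekind finiteness.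

\begin{lemma}\label{lem:wide}
There is $e\in A$ such that $r$ is unbounded on $B_e$.
\end{lemma}

\begin{proof}
Suppose not. For $x\in A$ let $n_x$ be the least $n\in\omega$ such that $r(a)<n$ for all $a\in B_x$, and let $F_n=\{x\in A:n_x\leqslant n\}$. Fix $n$. By Lemma~\ref{lem:order}(c) there is $a\in A$ with $r(a)\geqslant n$. If $x\in F_n$, then $r(a)\geqslant n_x$, so $a\notin B_x$, that is, $x\preccurlyeq a$. Thus $F_n\subseteq\operatorname{cl}(a)$, and $F_n$ is finite. By Lemma~\ref{lem:union}, $A=\bigcup_nF_n$ is finite, a contradiction.
\end{proof}

\subsection*{The matching}

\begin{proof}[Proof of Proposition~\ref{prop:fin}]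
Fix $e$ as in Lemma~\ref{lem:wide} and let $B=B_e$. Since $e\preccurlyeq e$, we have $e\notin B$, so $d(a)=h(\{a,e\})$ is defined for $a\in B$. Let $D=d[B]$. Then:
\begin{enumerate}
\item[(1)] $d$ is finite-to-one, as the composition of the injection $a\mapsto\{a,e\}$ with $h$;
\item[(2)] $D\cap B=\varnothing$, because $e\preccurlyeq d(a)$ for all $a\in B$;
\item[(3)] $K=\{r(y):y\in D\}$ is an infinite subset of $\omega$, because $a\preccurlyeq d(a)$ gives $r(d(a))\geqslant r(a)$, and $r$ is unbounded on $B$.
\end{enumerate}
Unlike in Example~\ref{ex:union}, the map $d$ need not be injective, so the pairs $\{a,d(a)\}$ may share their second point. Here the choice function is used a second time. For $y\in D$ the fiber $d^{-1}[\{y\}]$ is nonempty and, by (1), finite; let $u(y)=c(d^{-1}[\{y\}])\in B$. As $d(u(y))=y$, the map $u\colon D\to B$ is injective. By (2), each $\{u(y),y\}$ has two elements, one in $B$ and one in $D$, and for $y\neq y'$ the pairs $\{u(y),y\}$ and $\{u(y'),y'\}$ are disjoint.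

For $k\in K$ let $T_k=\{\{u(y),y\}:y\in D,\ r(y)=k\}$ and $\sigma_k=\tau_{T_k}$. The matchings $T_k$ are nonempty and pairwise disjoint, hence distinct, so $k\mapsto\sigma_k$ is an injection of $K$ into $\mathcal{I}(A)$. By (3), listing $K$ in increasing order injects $\omega$ into $\mathcal{I}(A)$.
\end{proof}

This completes the proofs of Theorems~\ref{thm:main} and~\ref{thm:reals}.

\section{Sharpness}\label{sec:sharp}

\begin{proof}[Proof of Proposition~\ref{prop:sharp}(a)]
Let $A$ be infinite with a finite-to-one map $\mathcal{S}(A)\to A$. Its restriction to $\mathcal{I}(A)$ is finite-to-one, so by Theorem~\ref{thm:main} both (i) and (ii) fail for $A$; a linear order on $A$ would give (ii) through $c(F)=\min F$. By the consistency result such an $A$ exists in some model of $\mathsf{ZF}$ (if $\mathsf{ZF}$ is consistent), and there the conclusion of Theorem~\ref{thm:main} fails for $A$.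
\end{proof}

For part (b) we recall the basic Cohen model. Let $V$ be a model of $\mathsf{ZFC}$, let $\mathbb{P}$ be the set of finite partial functions from $\omega\times\omega$ to $2$, ordered by reverse inclusion, and let $G$ be $\mathbb{P}$-generic over $V$. We think of a condition $p$ as a partial matrix whose $n$th row is $p{\restriction}(\{n\}\times\omega)$. By density, $\bigcup G$ is a total function, and its rows $a_n(m)=(\bigcup G)(n,m)$ are elements of ${}^{\omega}2$. Let $A=\{a_n:n\in\omega\}$. These objects have the names
\[
\dot a_n=\{(\check{w},p): w=(m,\varepsilon),\ (n,m)\in\operatorname{dom}(p),\ p(n,m)=\varepsilon\},\qquad \dot A=\{(\dot a_n,\varnothing):n\in\omega\}.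
\]
If $n\neq n'$, no condition $p$ forces $\dot a_n=\dot a_{n'}$: choose $k$ with $(n,k),(n',k)\notin\operatorname{dom}(p)$ and extend $p$ by the values $0$ and $1$ at these two places. The same extension shows, by density, that $a_n\neq a_{n'}$.

A permutation $\rho$ of $\omega$ in $V$ permutes rows: $(\rho p)(\rho(n),m)=p(n,m)$. This is an automorphism of $\mathbb{P}$, and it acts on names by $\rho\dot x=\{(\rho\dot y,\rho p):(\dot y,p)\in\dot x\}$. Then $\rho\check w=\check w$ for $w\in V$, $\rho\dot a_n=\dot a_{\rho(n)}$ and $\rho\dot A=\dot A$. A finite set $E\subseteq\omega$ \emph{supports} a name $\dot x$ if $\rho\dot x=\dot x$ for every $\rho$ that fixes $E$ pointwise. A name is \emph{hereditarily symmetric} if it has a finite support and all names occurring in it are hereditarily symmetric. The \emph{basic Cohen model} $N$ consists of the values $\dot x^G$ of the hereditarily symmetric names; it is the symmetric model for the filter of subgroups generated by the pointwise stabilizers of finite sets. We use two standard facts.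
\begin{itemize}
\item \emph{Symmetry lemma:} $p\Vdash\varphi(\dot x_1,\dots,\dot x_k)$ if and only if $\rho p\Vdash\varphi(\rho\dot x_1,\dots,\rho\dot x_k)$.
\item $N$ is a transitive model of $\mathsf{ZF}$ with $V\subseteq N\subseteq V[G]$.
\end{itemize}
The name $\dot a_n$ is supported by $\{n\}$ and $\dot A$ by $\varnothing$, so $A\in N$. A set in $N$ is finite in $N$ if and only if it is finite in $V[G]$, because a finite enumeration of elements of $N$ belongs to $N$. In particular $A$ is infinite in $N$.

\begin{lemma}\label{lem:cohen}
Every permutation $\pi$ of $A$ with $\pi\in N$ moves only finitely many points.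
\end{lemma}

\begin{proof}
Let $\dot\pi$ be a hereditarily symmetric name for $\pi$ with finite support $E$. The name cannot tell apart indices outside $E$, so it cannot single out $a_m$ as the image of $a_n$ unless $m=n$ or $m\in E$. To make this precise, suppose that $\pi(a_n)=a_m$ with $n,m\notin E$ and $m\neq n$. Choose $p\in G$ forcing that $\dot\pi$ is a function and $\dot\pi(\dot a_n)=\dot a_m$. As $p$ is finite, there is $m'\notin E\cup\{n,m\}$ such that row $m'$ of $p$ is empty. Let $\rho$ be the transposition $(m\ m')$. It fixes $n$ and every point of $E$, so $\rho\dot\pi=\dot\pi$, $\rho\dot a_n=\dot a_n$ and $\rho\dot a_m=\dot a_{m'}$, and the symmetry lemma gives $\rho p\Vdash\dot\pi(\dot a_n)=\dot a_{m'}$. The conditions $p$ and $\rho p$ agree on all rows other than $m$ and $m'$; row $m'$ of $p$ is empty, and row $m$ of $\rho p$, being a copy of it, is empty too. So $p\cup\rho p$ is a condition extending both, and it forces $\dot a_m=\dot a_{m'}$, which is impossible.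

Hence, if $n\notin E$ and $\pi(a_n)\neq a_n$, then $\pi(a_n)\in\{a_i:i\in E\}$. Since $\pi$ is injective, this happens for at most $|E|$ values of $n$. So $\pi$ moves at most $2|E|$ points.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:sharp}(b)]
Work in $N$. By Lemma~\ref{lem:cohen}, the map $\pi\mapsto\{a\in A:\pi(a)\neq a\}$ sends $\mathcal{S}(A)$ into $\operatorname{fin}(A)$. A permutation in the fiber over $F$ fixes $A\setminus F$ pointwise, so it is determined by its restriction to $F$, which is a permutation of $F$. Thus each fiber is finite.
\end{proof}

\begin{remark}\label{rem:fin}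
Work in $N$, and let $A'=\operatorname{fin}(A)$. The set $A$ is Dedekind finite, since an injection $t\colon\omega\to A$ would give an involution swapping $t(2k)$ and $t(2k+1)$ for all $k$, against Lemma~\ref{lem:cohen}. It is linearly ordered as a subset of ${}^{\omega}2$, so Lemma~\ref{lem:union} applies, and $A'$ is Dedekind finite: the terms of a sequence in $A'$ are subsets of one finite set. By Proposition~\ref{prop:sharp}(b) and Lemma~\ref{lem:fto}(b), $\mathcal{S}(A)$ is Dedekind finite as well. So the map $h$ cannot be omitted from Proposition~\ref{prop:fin}.

The set $A'$ has cardinality at most $2^{\aleph_0}$: code $\{x_0<\dots<x_{k-1}\}$ by $k$ ones, a zero, and then the digits $x_0(0),\dots,x_{k-1}(0),x_0(1),\dots,x_{k-1}(1),\dots$ (all zeros if $k=0$). The union map $\operatorname{fin}(A')\to A'$ is finite-to-one, since its fiber over $y$ is contained in $\mathcal{P}(\mathcal{P}(y))$. Thus $A$ has few permutations and $A'$ codes its finite subsets by points, while by Theorem~\ref{thm:reals} neither set has both properties. Finally, $A'$ with the map $h$ of Example~\ref{ex:union} satisfies all hypotheses of Proposition~\ref{prop:fin}. So the transpositions of an infinite Dedekind finite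 set of reals can be mapped finite-to-one into the set, and the proof of Theorem~\ref{thm:main} has to apply $f$ to further involutions such as the $\sigma_k$.
\end{remark}

\begin{thebibliography}{1}

\bibitem{SY}
Guozhen Shen and Jiachen Yuan, \emph{Factorials of infinite cardinals in ZF}, arXiv:1810.05982 (2018).

\end{thebibliography}
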